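\title{The injective dimension of the syzygies of $A/J$}

\begin{abstract}
Let $A$ be a semiperfect ring, noetherian on both sides, with Jacobson radical $J$. We prove that every nonzero syzygy $\Omega^n(A/J)$ has injective dimension equal to the global dimension of $A$, which answers a question from a paper of Chen, Iyengar and Marczinzik. The result follows from a rigidity theorem: if $M$ is finitely generated, $q\ge n$, and $\operatorname{Ext}_A^i(M,\Omega^n(A/J))$ vanishes for $i=q$ and $i=q+1$, then $M$ has projective dimension less than $q$. For $n\le 2$ vanishing for $i=q$ suffices. The proof rewrites $\operatorname{Ext}_A^q(M,-)$ on $n$-th syzygies as a tensor product with the right module $\operatorname{Ext}^q_A(M,A)$.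
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $A\neq0$ is a semiperfect ring that is noetherian on both sides, $J$ is its Jacobson radical, and $A_0=A/J$. Commutative noetherian local rings and finite-dimensional algebras over a field are examples. ``Module'' means left module unless ``right'' is said; all results have right-hand versions, obtained by passing to $A^{\mathrm{op}}$. A finitely generated module $M$ has a minimal projective resolution $P_\bullet(M)$, unique up to isomorphism. Its $n$-th \emph{syzygy} $\Omega^n(M)$ is the image of $P_n(M)\to P_{n-1}(M)$ for $n\ge1$, and $\Omega^0(M)=M$; Section~\ref{sec:prelim} recalls the details. We write $\operatorname{pd}$ and $\operatorname{inj\,dim}$ for projective and injective dimension, and $\operatorname{gl\,dim}A$ for the supremum of $\operatorname{pd}X$ over all modules $X$, which is also the supremum of $\operatorname{inj\,dim}X$. We put $\sup\emptyset=-\infty$ and give the zero module both dimensions $-\infty$.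

The module $A_0$ contains every simple module as a direct summand, and it is as complicated as a module can be: by results of Eilenberg,
\[
\operatorname{pd}A_0=\operatorname{gl\,dim}A=\operatorname{inj\,dim}A_0 .
\]
On the projective side, syzygies simplify $A_0$: if $d=\operatorname{gl\,dim}A$ is finite and $n\le d$, then $\operatorname{pd}\Omega^n(A_0)=d-n$. On the injective side there is no reason to expect a simplification, and for the first syzygy $\Omega^1(A_0)=J$ it is known that $\operatorname{inj\,dim}J=\operatorname{gl\,dim}A$. The following question comes from the paper of Chen, Iyengar and Marczinzik \cite{CIM}.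

\begin{quote}
\emph{Let $n\ge0$ and suppose that $\Omega^n(A_0)\ne0$. Is $\operatorname{inj\,dim}\Omega^n(A_0)=\operatorname{gl\,dim}A$?}
\end{quote}

The first thing to try is induction on $n$. The long exact sequence of $\operatorname{Ext}$ for $0\to\Omega^n(A_0)\to P_{n-1}(A_0)\to\Omega^{n-1}(A_0)\to0$ gives
\[
\operatorname{inj\,dim}\Omega^{n-1}(A_0)\le\max\{\operatorname{inj\,dim}P_{n-1}(A_0),\ \operatorname{inj\,dim}\Omega^{n}(A_0)-1\}.
\]
If $d=\infty$ and $A$ has finite injective dimension as a module over itself, this inequality propagates the value $\infty$ from $n-1$ to $n$, and the answer is yes. If $d<\infty$ and $\operatorname{inj\,dim}\Omega^{n-1}(A_0)=d$, then it forces $\operatorname{inj\,dim}P_{n-1}(A_0)=d$ and says nothing about $\Omega^n(A_0)$. The next example supports a positive answer and shows that one cannot argue one simple module at a time.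

\begin{example}\label{ex:lambda}
Let $\Lambda$ be the path algebra over a field $k$ of the quiver $1\to2\to3$ modulo the square of its radical. Modules are diagrams of vector spaces $X_1\to X_2\to X_3$ with zero composite, and $X_i=e_iX$ for the idempotent $e_i$ of the vertex $i$. Let $S_i$ be the simple module at $i$. The indecomposable projectives are $\Lambda e_1=(k\to k\to0)$, $\Lambda e_2=(0\to k\to k)$ and $\Lambda e_3=S_3$. The modules $S_1$, $\Lambda e_1$, $\Lambda e_2$ are injective, because $\operatorname{Hom}(X,-)$ evaluated on them is the dual space of $X_1$, $X_2$, $X_3$ respectively. The nonsplit sequences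
\[
0\to S_2\to\Lambda e_1\to S_1\to0,\qquad 0\to S_3\to\Lambda e_2\to S_2\to0
\]
have projective-injective middle terms. They give $\Omega^1(S_1)=S_2$, $\Omega^1(S_2)=S_3$, $\Omega^1(S_3)=0$, and also $\operatorname{pd}S_i=3-i$ and $\operatorname{inj\,dim}S_i=i-1$. Hence $\operatorname{gl\,dim}\Lambda=2$, and the nonzero syzygies of $\Lambda_0$ are
\[
S_1\oplus S_2\oplus S_3,\qquad S_2\oplus S_3,\qquad S_3 .
\]
All three have injective dimension $2$. The summand of $\Lambda_0$ that has injective dimension $2$ is $S_3$, whose own syzygy is zero; it reappears as a syzygy of the other simples. On the other hand $\Omega^1(S_1)=S_2$ is nonzero of injective dimension $1$, so $A_0$ cannot be replaced by a simple module in the question.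
\end{example}

The answer is yes, and the injective dimension is already detected by $A_0$.

\begin{theorem}\label{thm:main}
Let $n\ge0$. If $\Omega^n(A_0)\neq0$, then
\[
\operatorname{inj\,dim}\Omega^n(A_0)=\operatorname{gl\,dim}A=\sup\{q:\operatorname{Ext}^q_A(A_0,\Omega^n(A_0))\ne0\}.
\]
\end{theorem}

For finitely generated $M$, the vanishing of $\operatorname{Ext}^q_A(M,A_0)$ forces $\operatorname{pd}M<q$; see \eqref{eq:test}. The heart of the paper is that the syzygies of $A_0$ inherit this test property in degrees $q\ge n$, at the cost of one more vanishing.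

\begin{theorem}\label{thm:rigid}
Let $M$ be a finitely generated module and let $q\ge n\ge0$. If
\[
\operatorname{Ext}^q_A(M,\Omega^n(A_0))=0\quad\text{and}\quad\operatorname{Ext}^{q+1}_A(M,\Omega^n(A_0))=0,
\]
then $\Omega^q(M)=0$, that is, $\operatorname{pd}M<q$. If $n\le2$, the single condition $\operatorname{Ext}^q_A(M,\Omega^n(A_0))=0$ suffices.
\end{theorem}

\begin{theorem}\label{thm:pd}
Let $n\ge0$ and let $M$ be a finitely generated module with $\operatorname{pd}M\ge n$, possibly $\operatorname{pd}M=\infty$. Then
\[
\operatorname{pd}M=\sup\{q:\operatorname{Ext}^q_A(M,\Omega^n(A_0))\ne0\}.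
\]
\end{theorem}

Section~\ref{sec:tensor} compares $\operatorname{Ext}^q_A(M,-)$ with a tensor product, proves Theorem~\ref{thm:main} by hand for local rings of finite global dimension, and isolates the two obstacles to a general proof. Sections~\ref{sec:transfer} and~\ref{sec:rigid} remove them. Section~\ref{sec:single} treats $n\le2$, Section~\ref{sec:dim} deduces Theorems~\ref{thm:pd} and~\ref{thm:main}, and Section~\ref{sec:sharp} shows that the bounds $q\ge n$ and $\operatorname{pd}M\ge n$ are needed. Unadorned $\operatorname{Hom}$, $\otimes$, $\operatorname{Ext}$ and $\operatorname{Tor}$ are taken over $A$.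

\section{Minimal resolutions}\label{sec:prelim}

\subsection*{Projective covers}
The ring $A$ is \emph{semiperfect} if $A_0$ is semisimple and idempotents lift from $A_0$ to $A$. The notion is left-right symmetric, and everything in this section holds for right modules as well. Over a semiperfect ring every finitely generated module $X$ has a \emph{projective cover}: a surjection $\pi\colon P\to X$ from a finitely generated projective module with $\ker\pi\subseteq JP$. It is unique up to isomorphism, and it induces an isomorphism $P/JP\cong X/JX$ of \emph{tops}. Nakayama's lemma says that a finitely generated module with zero top is zero. We use it mostly in the following form.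

\begin{lemma}\label{lem:split}
Let $X$ be a finitely generated direct summand of a module $P$. If $X\subseteq JP$, then $X=0$.
\end{lemma}

\begin{proof}
A retraction $r\colon P\to X$ gives $X=r(X)\subseteq r(JP)=JX$.
\end{proof}

Let $M$ be finitely generated. Since $A$ is left noetherian, the kernel of a projective cover is again finitely generated, and we may iterate: $P_i(M)\to\Omega^i(M)$ is the projective cover and $\Omega^{i+1}(M)\subseteq JP_i(M)$ is its kernel. This produces the minimal resolution $P_\bullet(M)$, and $\Omega^a(\Omega^b(M))=\Omega^{a+b}(M)$. Every differential has image in $JP_i(M)$, so the differentials of $\operatorname{Hom}(P_\bullet(M),A_0)$ vanish and $\operatorname{Ext}^i(M,A_0)=\operatorname{Hom}(P_i(M),A_0)$. A nonzero semisimple module has a nonzero map to $A_0$, so this group is zero only if $P_i(M)$ has zero top. Therefore, for $i\ge0$,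
\begin{equation}\label{eq:test}
\operatorname{Ext}^i(M,A_0)=0\iff P_i(M)=0\iff\Omega^i(M)=0\iff\operatorname{pd}M<i .
\end{equation}

The long exact sequences of $0\to\Omega^{m}(M)\to P_{m-1}(M)\to\Omega^{m-1}(M)\to0$ give \emph{dimension shifting}: for a right module $N$, a module $X$ and $m,i\ge1$,
\begin{align}
\operatorname{Tor}_i(N,\Omega^m(M))&\cong\operatorname{Tor}_{m+i}(N,M),\label{eq:shift}\\
\operatorname{Tor}_m(N,M)&\cong\ker\bigl(N\otimes\Omega^m(M)\to N\otimes P_{m-1}(M)\bigr),\label{eq:torker}\\
\operatorname{Ext}^m(M,X)&\cong\operatorname{coker}\bigl(\operatorname{Hom}(P_{m-1}(M),X)\to\operatorname{Hom}(\Omega^m(M),X)\bigr).\label{eq:extcoker}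
\end{align}
In each degree $q$ there is a second test module besides $A_0$, which depends on $M$.

\begin{lemma}\label{lem:canonical}
Let $M$ be finitely generated and $q\ge1$. If $\operatorname{Ext}^q(M,\Omega^q(M))=0$, then $\Omega^q(M)=0$.
\end{lemma}

\begin{proof}
By \eqref{eq:extcoker} the identity of $\Omega^q(M)$ extends to a map $P_{q-1}(M)\to\Omega^q(M)$. So $\Omega^q(M)\subseteq JP_{q-1}(M)$ is a direct summand of $P_{q-1}(M)$, and Lemma~\ref{lem:split} applies.
\end{proof}

\subsection*{Simple modules and Tor}
Over a semiperfect ring, every finitely generated projective module is a direct sum of modules $Ae$ with $e$ a primitive idempotent, the top $Ae/Je$ is simple, and $Ae\mapsto Ae/Je$ is a bijection from the isomorphism classes of such projectives to those of simple modules. Choose primitive idempotents $e_1,\dots,e_s$ such that $Ae_1,\dots,Ae_s$ represent each class once, and put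
\[
S_j=Ae_j/Je_j,\qquad S_j'=e_jA/e_jJ .
\]
The $S_j$ are the simple modules and the $S'_j$ are the simple right modules.

\begin{lemma}\label{lem:tor}
Let $i\ge0$.
\begin{itemize}
\item[(a)] For a finitely generated right module $N$: $\operatorname{Tor}_i(N,A_0)=0$ if and only if $\operatorname{pd}N<i$.
\item[(b)] For a finitely generated module $M$: $\operatorname{Tor}_i(S'_j,M)\cong S_j'\otimes P_i(M)\cong S_j'\otimes\Omega^i(M)$, and these groups are nonzero if and only if $Ae_j$ is a direct summand of $P_i(M)$.
\end{itemize}
\end{lemma}

\begin{proof}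
(a) Since $A$ is right noetherian, $N$ has a minimal resolution $Q_\bullet$ with finitely generated terms. The complex $Q_\bullet\otimes A_0=Q_\bullet/Q_\bullet J$ has zero differentials, so $\operatorname{Tor}_i(N,A_0)=Q_i/Q_iJ$. This is zero if and only if $Q_i=0$, and the right-hand version of \eqref{eq:test} concludes.

(b) For any module $X$ we have $S_j'\otimes X=e_jX/e_jJX\cong e_j(X/JX)$, which depends only on the top of $X$. So the differentials of $S'_j\otimes P_\bullet(M)$ vanish, which gives the first isomorphism, and the cover $P_i(M)\to\Omega^i(M)$ induces the second. The top of $P_i(M)$ is a sum of copies of those $S_l$ for which $Ae_l$ is a summand of $P_i(M)$. Finally $e_jS_l\cong\operatorname{Hom}(Ae_j,S_l)=\operatorname{Hom}(S_j,S_l)$ is nonzero exactly when $l=j$.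
\end{proof}

Of the known results quoted in the introduction we need only one, and we include its short proof.

\begin{proposition}[Eilenberg]\label{prop:eilenberg}
$\operatorname{pd}A_0=\operatorname{gl\,dim}A$.
\end{proposition}

\begin{proof}
Let $p$ be the projective dimension of $A_0$ as a right module. By Lemma~\ref{lem:tor}(a) and its left-hand version, both $p$ and $\operatorname{pd}A_0$ equal $\sup\{i:\operatorname{Tor}_i(A_0,A_0)\ne0\}$. By the left-hand version again, a finitely generated module $M$ has $\operatorname{pd}M=\sup\{i:\operatorname{Tor}_i(A_0,M)\neq0\}\le p$. For any ring, $\operatorname{gl\,dim}A$ is the supremum of $\operatorname{pd}M$ over the cyclic modules $M$. Hence $\operatorname{gl\,dim}A\le p=\operatorname{pd}A_0\le\operatorname{gl\,dim}A$.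
\end{proof}

\section{Ext as a tensor product}\label{sec:tensor}

The hypotheses of Theorem~\ref{thm:rigid} concern the functors $\operatorname{Ext}^t(M,-)$, while the special role of $A_0$ in Lemma~\ref{lem:tor}(a) concerns $\operatorname{Tor}$ and right modules. Duality for projective modules connects the two. For a finitely generated projective module $P$, the dual $P^*=\operatorname{Hom}(P,A)$ is a finitely generated projective right module, the evaluation map $P\to P^{**}$ is an isomorphism, and
\[
P^*\otimes X\to\operatorname{Hom}(P,X),\qquad f\otimes x\mapsto\bigl(p\mapsto f(p)x\bigr),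
\]
is an isomorphism, natural in $P$ and $X$; all three facts hold for $P=A$ and pass to finite sums and summands. Taking $X=J$ shows that $P^*J$ consists of the maps $P\to A$ with image in $J$.

Fix a finitely generated module $M$. Write $P_i=P_i(M)$, $P^i=P_i^*$ and $P^{-1}=0$, so that $\operatorname{Ext}^t(M,X)=H^t(P^\bullet\otimes X)$. For $t\ge0$ put
\[
B_t=\operatorname{im}(P^{t-1}\to P^t),\qquad C_t=P^t/B_t,\qquad T_t=H^t(P^\bullet)=\operatorname{Ext}^t(M,A).
\]
These right modules are finitely generated, $T_t$ because $A$ is right noetherian. There are exact sequences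
\begin{gather}
0\to B_t\to P^t\to C_t\to0,\label{eq:BPC}\\
0\to T_t\to C_t\to B_{t+1}\to0 .\label{eq:TCB}
\end{gather}
Minimality survives dualization: if $f\in P^{t-1}$, then the composite $P_t\to P_{t-1}\to A$ has image in $f(JP_{t-1})\subseteq J$, so
\begin{equation}\label{eq:minimal}
B_t\subseteq P^tJ .
\end{equation}
We work with the cokernels $C_t$ because tensor products preserve cokernels: $C_t\otimes X$ is the cokernel of $P^{t-1}\otimes X\to P^t\otimes X$, and therefore
\begin{equation}\label{eq:extker}
\operatorname{Ext}^t(M,X)=\ker\bigl(C_t\otimes X\to P^{t+1}\otimes X\bigr).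
\end{equation}
The next lemma says when taking cohomology commutes with $-\otimes X$ in degree $t$.

\begin{lemma}\label{lem:tensor}
Let $t\ge0$ and let $X$ be a module with $\operatorname{Tor}_1(C_{t+1},X)=\operatorname{Tor}_2(C_{t+1},X)=0$. Then $\operatorname{Ext}^t(M,X)\cong T_t\otimes X$.
\end{lemma}

\begin{proof}
Tensor \eqref{eq:BPC} in degree $t+1$ with $X$. As $P^{t+1}$ is projective, the kernel of $B_{t+1}\otimes X\to P^{t+1}\otimes X$ is $\operatorname{Tor}_1(C_{t+1},X)=0$, and $\operatorname{Tor}_1(B_{t+1},X)\cong\operatorname{Tor}_2(C_{t+1},X)=0$. The first fact and \eqref{eq:extker} give $\operatorname{Ext}^t(M,X)=\ker(C_t\otimes X\to B_{t+1}\otimes X)$. The second fact shows that \eqref{eq:TCB} remains exact after tensoring with $X$, so this kernel is $T_t\otimes X$.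
\end{proof}

\begin{example}[local rings, top degree]\label{ex:local}
Let $A$ be local, so that $A_0$ is a division ring, and let $0\le q=\operatorname{pd}M<\infty$. Then $P^{q+1}=0$, so $C_{q+1}=0$, $T_q=C_q$, and $\operatorname{Ext}^q(M,X)\cong T_q\otimes X$ for every $X$. By \eqref{eq:minimal}, $T_q/T_qJ=P^q/P^qJ\neq0$. If $X\ne0$ is finitely generated, then $T_q\otimes X$ maps onto $T_q/T_qJ\otimes_{A_0}X/JX$, a tensor product of nonzero vector spaces. Hence $\operatorname{Ext}^q(M,X)\ne0$. With $M=A_0$ we find that over a local ring of finite global dimension $d$ every nonzero finitely generated module has injective dimension $d$, and Theorem~\ref{thm:main} holds for such rings.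
\end{example}

\begin{example}\label{ex:lambda2}
Let $A=\Lambda$ be as in Example~\ref{ex:lambda}, $M=S_1$ and $q=2$. The resolution is $0\to\Lambda e_3\to\Lambda e_2\to\Lambda e_1$, so again $\operatorname{Ext}^2(M,X)\cong T_2\otimes X$, and this group is $\operatorname{coker}(X_2\to X_3)$. It vanishes for $X=S_1,S_2,\Lambda e_1,\Lambda e_2$, but not for $X=S_3=\Omega^2(\Lambda_0)$.
\end{example}

Example~\ref{ex:local} used its two hypotheses in separate places, and each has to be replaced.

\emph{Locality} turned $T_q\neq0$ into $T_q\otimes X\ne0$. Example~\ref{ex:lambda2} shows that this fails in general, so a special property of $\Omega^n(A_0)$ must enter. One module is known on which $\operatorname{Ext}^q(M,-)$ cannot vanish, namely $\Omega^q(M)$ by Lemma~\ref{lem:canonical}, and for $q\ge n$ it is an $n$-th syzygy. So it is enough to show that a right module $T$ with $T\otimes\Omega^n(A_0)=0$ kills all $n$-th syzygies. This is Proposition~\ref{prop:transfer}.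

\emph{Finiteness of $\operatorname{pd}M$} gave $C_{q+1}=0$ and with it the tensor formula. In general there is no top degree. The hypothesis $\operatorname{Ext}^{q+1}(M,\Omega^n(A_0))=0$ takes its place: it bounds $\operatorname{pd}C_{q+1}$ (Lemma~\ref{lem:pdC}), and this yields the tensor formula on $n$-th syzygies.

The case $n=0$ of Theorem~\ref{thm:rigid} is \eqref{eq:test}. In Sections~\ref{sec:transfer}--\ref{sec:single} we fix $n\ge1$ and write
\[
W=\Omega^n(A_0),\qquad F=P_{n-1}(A_0)\supseteq W .
\]
An \emph{$n$-th syzygy} is a module $\Omega^n(M')$ with $M'$ finitely generated.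

\section{Right modules that kill $W$}\label{sec:transfer}

We first compare the projective covers of $W$ and of the other $n$-th syzygies. Let
\[
\Delta=\{j:\operatorname{pd}S_j'\ge n\}.
\]

\begin{lemma}\label{lem:delta}
\begin{itemize}
\item[(a)] $j\in\Delta$ if and only if $S'_j\otimes W\neq0$.
\item[(b)] For every finitely generated $M'$, the module $P_n(M')$ is a direct sum of modules $Ae_j$ with $j\in\Delta$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) We have $S'_j\otimes W\cong\operatorname{Tor}_n(S'_j,A_0)$ by Lemma~\ref{lem:tor}(b), and this is nonzero if and only if $\operatorname{pd}S'_j\ge n$ by Lemma~\ref{lem:tor}(a).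

(b) If $Ae_j$ is a summand of $P_n(M')$, then $\operatorname{Tor}_n(S_j',M')\ne0$ by Lemma~\ref{lem:tor}(b), so $\operatorname{pd}S'_j\ge n$.
\end{proof}

Thus every indecomposable projective that occurs in degree $n$ of some minimal resolution occurs in the projective cover of $W$. To use this we must pass from $T\otimes W=0$ to $T\otimes Ae_j=Te_j=0$ for $j\in\Delta$, and that step is not formal. Over $\Lambda$, the right module $T=e_3\Lambda$ has $T\otimes X=X_3$; it kills $S_2=\Omega^1(S_1)$, but neither the cover $\Lambda e_2$ of $S_2$ nor the first syzygy $S_3=\Omega^1(S_2)$. The difficulty is that Lemma~\ref{lem:delta}(a) only excludes $S_j'$ from the top of $T$, while $Te_j=0$ excludes it from every subquotient. We therefore pass to the submodule $T'$ generated by the $Te_j$, which has these simples in its top, and we need $T'\otimes W=0$. The obstruction is a $\operatorname{Tor}_1$, and it vanishes because $W$ is a syzygy of $A_0$.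

\begin{proposition}\label{prop:transfer}
Let $T$ be a finitely generated right module with $T\otimes W=0$. Then $T\otimes Y=0$ for every $n$-th syzygy $Y$.
\end{proposition}

\begin{proof}
Let $T'=\sum_{j\in\Delta}Te_jA$ and $N=T/T'$. Right exactness gives $N\otimes W=0$. By \eqref{eq:torker}, $\operatorname{Tor}_n(N,A_0)$ embeds in $N\otimes W$, so it is zero, and $\operatorname{pd}N<n$ by Lemma~\ref{lem:tor}(a). By \eqref{eq:shift}, $\operatorname{Tor}_1(N,W)\cong\operatorname{Tor}_{n+1}(N,A_0)=0$. Hence $T'\otimes W\to T\otimes W=0$ is injective, and $T'\otimes W=0$.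

Suppose $T'\neq0$. Since $A$ is right noetherian, $T'$ is finitely generated, so $T'/T'J\ne0$ by Nakayama's lemma. This module is generated by the images of the sets $Te_j$ with $j\in\Delta$, so it contains an element $x=xe_j\ne0$ with $j\in\Delta$. The map $e_jA\to xA$, $a\mapsto xa$, is onto and kills $e_jJ$, so $xA\cong S'_j$. As $T'/T'J$ is semisimple, $xA$ is a direct summand of it. Thus $S'_j$ is a quotient of $T'$, and $T'\otimes W=0$ gives $S_j'\otimes W=0$, against Lemma~\ref{lem:delta}(a).

So $T'=0$, that is, $T\otimes Ae_j=Te_j=0$ for all $j\in\Delta$. If $Y=\Omega^n(M')$, then $T\otimes P_n(M')=0$ by Lemma~\ref{lem:delta}(b), and $T\otimes Y$ is a quotient of this group.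
\end{proof}

\section{Two consecutive vanishings}\label{sec:rigid}

Keep the notation of Section~\ref{sec:tensor}. We want Lemma~\ref{lem:tensor} with $t=q$ for all $n$-th syzygies $Y=\Omega^n(M')$ at once. By \eqref{eq:shift} the obstructions are $\operatorname{Tor}_{n+1}(C_{q+1},M')$ and $\operatorname{Tor}_{n+2}(C_{q+1},M')$, so we need a bound on $\operatorname{pd}C_{q+1}$. Such a bound is detected by $\operatorname{Tor}_n(C_{q+1},A_0)$. By \eqref{eq:torker} and \eqref{eq:extker}, this group and $\operatorname{Ext}^{q+1}(M,W)$ are both subgroups of $C_{q+1}\otimes W$, and they can be compared there.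

\begin{lemma}\label{lem:pdC}
For $t\ge0$ the group $\operatorname{Tor}_n(C_t,A_0)$ embeds in $\operatorname{Ext}^t(M,W)$. In particular, if $\operatorname{Ext}^t(M,W)=0$, then $\operatorname{pd}C_t<n$.
\end{lemma}

\begin{proof}
The maps $C_t\to P^{t+1}$ and $W\subseteq F$ give a commutative square
\[
\begin{array}{ccc}
C_t\otimes W&\xrightarrow{\ \alpha\ }&P^{t+1}\otimes W\\[2pt]
{\scriptstyle\beta}\big\downarrow& &\big\downarrow{\scriptstyle\gamma}\\[2pt]
C_t\otimes F&\xrightarrow{\ \delta\ }&P^{t+1}\otimes F .
\end{array}
\]
Here $\ker\alpha=\operatorname{Ext}^t(M,W)$ by \eqref{eq:extker}, $\ker\beta\cong\operatorname{Tor}_n(C_t,A_0)$ by \eqref{eq:torker}, and $\gamma$ is injective because $P^{t+1}$ is flat. Hence $\ker\beta\subseteq\ker\delta\beta=\ker\gamma\alpha=\ker\alpha$. The last assertion follows from Lemma~\ref{lem:tor}(a).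
\end{proof}

\begin{proposition}\label{prop:allsyz}
Let $q\ge0$ and suppose that $\operatorname{Ext}^q(M,W)=\operatorname{Ext}^{q+1}(M,W)=0$. Then $\operatorname{Ext}^q(M,Y)=0$ for every $n$-th syzygy $Y$.
\end{proposition}

\begin{proof}
Lemma~\ref{lem:pdC} with $t=q+1$ gives $\operatorname{pd}C_{q+1}<n$. For $Y=\Omega^n(M')$ and $i\geq1$, \eqref{eq:shift} gives $\operatorname{Tor}_i(C_{q+1},Y)\cong\operatorname{Tor}_{n+i}(C_{q+1},M')=0$. By Lemma~\ref{lem:tensor},
\[
\operatorname{Ext}^q(M,Y)\cong T_q\otimes Y\qquad\text{for every $n$-th syzygy }Y.
\]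
For $Y=W$ this reads $T_q\otimes W\cong\operatorname{Ext}^q(M,W)=0$. Proposition~\ref{prop:transfer} applies to the finitely generated right module $T_q$ and gives $T_q\otimes Y=0$ for all $Y$.
\end{proof}

The two hypotheses play different roles: vanishing in degree $q+1$ produces the tensor formula, and vanishing in degree $q$ is what the formula transports.

\begin{proof}[Proof of Theorem~\ref{thm:rigid}, first assertion, $n\ge1$]
Since $q\ge n$, the module $\Omega^q(M)=\Omega^n(\Omega^{q-n}(M))$ is an $n$-th syzygy; this is the only use of the bound on $q$. Proposition~\ref{prop:allsyz} gives $\operatorname{Ext}^q(M,\Omega^q(M))=0$. As $q\ge n\ge1$, Lemma~\ref{lem:canonical} yields $\Omega^q(M)=0$, and $\operatorname{pd}M<q$ by \eqref{eq:test}.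
\end{proof}

\section{One vanishing for $n\le2$}\label{sec:single}

Assume only $\operatorname{Ext}^q(M,W)=0$. Lemma~\ref{lem:pdC} still gives $\operatorname{pd}C_q<n$, now in degree $q$. For $n\le2$ this bound says that $C_q$ or $B_q$ in \eqref{eq:BPC} is projective. Either way a map of the complex $P^\bullet$ splits, and minimality leaves no room for a nonzero split part.

\begin{proof}[Proof of Theorem~\ref{thm:rigid}, second assertion, $n=1,2$]
It suffices to prove $B_q=0$. Indeed, the map $P^{q-1}\to P^q$ is then zero; it is the dual of $P_q\to P_{q-1}$, so this map is zero because $P_i\cong P_i^{**}$ naturally; and its image is $\Omega^q(M)$, as $q\geq 1$.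

Let $n=1$. Then $C_q$ is projective, so \eqref{eq:BPC} splits and $B_q$ is a direct summand of $P^q$. It lies in $P^qJ$ by \eqref{eq:minimal}, so $B_q=0$ by the right-hand version of Lemma~\ref{lem:split}.

Let $n=2$, so $q\ge2$. Since $\operatorname{pd}C_q\le1$ and $P^q$ is projective, $B_q$ is projective. The surjection $P^{q-1}\to B_q$ splits, so $P^{q-1}=I\oplus K$ with $K=\ker(P^{q-1}\to P^q)$ and $I\cong B_q$. Let $\partial\colon P_{q-1}\to P_{q-2}$ be the differential. The image of $\partial^*\colon P^{q-2}\to P^{q-1}$ lies in $K$, because $P^\bullet$ is a complex. Identify $P_i$ with $(P^i)^*$. Then $\partial$ becomes $\varphi\mapsto\varphi\circ\partial^*$, and $P_{q-1}=I^*\oplus K^*$, where $I^*$ consists of the $\varphi$ that vanish on $K$. Hence $\partial(I^*)=0$. Since $q-1\ge1$, the kernel of $\partial$ is $\Omega^q(M)\subseteq JP_{q-1}$. So $I^*$ is a direct summand of $P_{q-1}$ contained in $JP_{q-1}$, and $I^*=0$ by Lemma~\ref{lem:split}. Therefore $B_q\cong I\cong I^{**}=0$.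
\end{proof}

\begin{remark}
For $n\ge3$ the bound $\operatorname{pd}C_q<n$ becomes a condition on $K=\ker(P^{q-1}\to P^q)$. Since $K/B_{q-1}=T_{q-1}$ need not vanish, $P^\bullet$ need not continue to a resolution of $C_q$, and the argument stops. We do not claim that two consecutive vanishings are necessary when $n\ge3$.
\end{remark}

\section{Projective, injective and global dimension}\label{sec:dim}

Let $n\ge0$ be arbitrary again.

\begin{proof}[Proof of Theorem~\ref{thm:pd}]
Let $\sigma=\sup\{q:\operatorname{Ext}^q(M,\Omega^n(A_0))\ne0\}$. Then $\sigma\le\operatorname{pd}M$, since $\operatorname{Ext}^q(M,-)=0$ for $q>\operatorname{pd}M$. Suppose $\sigma<\operatorname{pd}M$. Then $\sigma<\infty$, and $q=\max\{n,\sigma+1\}$ is an integer with $q\ge n$ and $q>\sigma$. So the $\operatorname{Ext}$ groups in degrees $q$ and $q+1$ vanish, and $\operatorname{pd}M<q$ by Theorem~\ref{thm:rigid}. If $q=n$, this contradicts $\operatorname{pd}M\ge n$. If $q=\sigma+1$, it gives $\operatorname{pd}M\le\sigma$, again a contradiction.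
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $d=\operatorname{gl\,dim}A$, so $d=\operatorname{pd}A_0$ by Proposition~\ref{prop:eilenberg}. Since $\Omega^n(A_0)\ne0$, we have $d\ge n$ by \eqref{eq:test}. Theorem~\ref{thm:pd} with $M=A_0$ gives
\[
d=\sup\{q:\operatorname{Ext}^q(A_0,\Omega^n(A_0))\neq0\}\le\operatorname{inj\,dim}\Omega^n(A_0)\le\operatorname{gl\,dim}A=d.\qedhere
\]
\end{proof}

\begin{corollary}\label{cor:finite}
For every $n\ge0$: $\operatorname{inj\,dim}\Omega^n(A_0)<\infty$ if and only if $\operatorname{gl\,dim}A<\infty$.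
\end{corollary}

\begin{proof}
If $\Omega^n(A_0)=0$, then $\operatorname{gl\,dim}A=\operatorname{pd}A_0<n$ and both conditions hold. Otherwise apply Theorem~\ref{thm:main}.
\end{proof}

The nonzero $\operatorname{Ext}$ groups in Theorem~\ref{thm:main} have no gaps of length two between $n$ and the global dimension.

\begin{corollary}\label{cor:gaps}
Let $d=\operatorname{gl\,dim}A$. For every integer $q$ with $n\le q\le d$, at least one of $\operatorname{Ext}^q(A_0,\Omega^n(A_0))$ and $\operatorname{Ext}^{q+1}(A_0,\Omega^n(A_0))$ is nonzero. If $n\le d<\infty$, then $\operatorname{Ext}^d(A_0,\Omega^n(A_0))\neq0$.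
\end{corollary}

\begin{proof}
If both groups vanished, Theorem~\ref{thm:rigid} with $M=A_0$ would give $d=\operatorname{pd}A_0<q$. For $q=d<\infty$ the group in degree $d+1$ is zero, so the group in degree $d$ is not.
\end{proof}

\section{The bounds $q\ge n$ and $\operatorname{pd}M\ge n$}\label{sec:sharp}

\begin{example}[$q\ge n$ is needed in Theorem~\ref{thm:rigid}]\label{ex:regular}
Let $A$ be a commutative regular local ring of dimension $d$ with residue field $k=A_0$, and let $2\le n\le d$. Recall that $\operatorname{pd}k=d$ and that $A$ has depth $d$, that is, $\operatorname{Ext}^i(k,A)=0$ for $i<d$. For $1\le i<d$ and $m\ge1$, the sequence $0\to\Omega^m(k)\to P_{m-1}(k)\to\Omega^{m-1}(k)\to0$ with free middle term gives $\operatorname{Ext}^i(k,\Omega^m(k))\cong\operatorname{Ext}^{i-1}(k,\Omega^{m-1}(k))$. For $0\le q<n$ we apply this $q$ times and obtain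
\[
\operatorname{Ext}^q(k,\Omega^n(k))\cong\operatorname{Hom}(k,\Omega^{n-q}(k))\subseteq\operatorname{Hom}(k,P_{n-q-1}(k))=0 .
\]
In other words, $\Omega^n(k)$ has depth at least $n$. So $\operatorname{Ext}^q(k,\Omega^n(k))=0$ for the consecutive degrees $q=n-2$ and $q=n-1$, although $\Omega^q(k)\ne0$ for both, since $q\le d$.
\end{example}

\begin{example}[$\operatorname{pd}M\ge n$ is needed in Theorem~\ref{thm:pd}]\label{ex:product}
Let $n=2$ and $A=\Lambda\times\Lambda'$, with $\Lambda$ as in Example~\ref{ex:lambda} and $\Lambda'$ the path algebra over $k$ of the quiver $4\to5$. The simple module $S_5=Ae_5$ is projective, and $M=S_4$ has the minimal resolution $0\to Ae_5\to Ae_4\to S_4\to0$, so $\operatorname{pd}M=1$. The modules $S_4$ and $S_5$ contribute nothing to the second syzygy, so $\Omega^2(A_0)=S_3\neq0$. Since $\operatorname{Hom}(Ae_i,S_3)=e_iS_3=0$ for $i=4,5$, we get $\operatorname{Ext}^q(M,\Omega^2(A_0))=0$ for all $q$. The supremum in Theorem~\ref{thm:pd} is $-\infty$, not $1$. As $\Omega^1(M)=S_5\ne0$, both assertions of Theorem~\ref{thm:rigid} fail here for $q=1=n-1$.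
\end{example}

\begin{thebibliography}{1}

\bibitem{CIM}
Xiao-Wu Chen, Srikanth B. Iyengar, and Ren\'e Marczinzik,
\emph{Homological dimensions of the Jacobson radical},
arXiv:2210.08691 (2022).

\end{thebibliography}
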